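\title{Complex nilmanifolds with constant Levi-Civita holomorphic sectional curvature}

\begin{abstract}
We prove that if the Levi-Civita holomorphic sectional curvature $H$ of a left-invariant Hermitian metric on a complex nilmanifold is a constant $c$, then $c=0$ and the Lie algebra is abelian, so that the metric is flat. The complex structure is not assumed to be nilpotent. The proof rests on a formula for the mean of $H$ over the unit sphere that holds for every unimodular Lie algebra with an integrable complex structure. For a nilpotent Lie algebra the mean is minus a sum of squares of structure constants, while a central direction has $H\ge0$. For a solvable unimodular Lie algebra the mean is nonpositive, and it vanishes exactly when the metric is flat.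
\end{abstract}

\section{Introduction}

Let $(M,J,g)$ be a Hermitian manifold of complex dimension $n$, and let $\nabla$ be a connection on $M$ with curvature $R$, extended complex-linearly. The \emph{holomorphic sectional curvature} of $\nabla$ is the function
\[
H(X)=\frac{R(X,\bar X,X,\bar X)}{|X|^4}
\]
on nonzero tangent vectors $X$ of type $(1,0)$. Two connections are natural here: the Levi-Civita connection of $g$, and the Chern connection, which is the connection with $\nabla g=0$, $\nabla J=0$ whose torsion has no $(1,1)$-part. For the Levi-Civita connection, $H(X)$ is the sectional curvature of the $J$-invariant real plane determined by $X$; see \eqref{eq:Hreal}. When $g$ is K\"ahler the two connections coincide, and the symmetries of $R$ allow one to recover $R$ from $H$ by polarization. For a general Hermitian metric, polarization recovers only the symmetrization of $R(X,\bar Y,Z,\bar W)$ in $X,Z$ and in $Y,W$, so even $H\equiv0$ does not formally imply $R=0$. It is then natural to ask what a constant $H$ forces in a class of manifolds where the curvature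 can be computed.

A \emph{Lie-Hermitian manifold} is a compact Hermitian manifold of the form $M=G/\Gamma$, where $G$ is a Lie group, $\Gamma\subset G$ is a discrete subgroup, and the lifts of $J$ and $g$ to $G$ are left-invariant. It is a \emph{complex nilmanifold} if $G$ is nilpotent. The problem solved in this paper concerns the following statement.

\medskip
\noindent\textbf{Conjecture.} \emph{Let $(M,g)$ be a Lie-Hermitian manifold. If the holomorphic sectional curvature of the Chern (or Levi-Civita) connection is a constant $c$, then $c=0$ and $g$ is Chern (or Levi-Civita) flat.}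
\medskip

The case $n=1$ shows why one expects $c=0$. Here $H$ is the Gaussian curvature, which is constant by homogeneity. A Lie group with a discrete cocompact subgroup is unimodular, so that $\operatorname{tr}\operatorname{ad}_x=0$ for all $x$ in its Lie algebra $\mathfrak g$. The non-abelian two-dimensional Lie algebra $[x,y]=y$ has $\operatorname{tr}\operatorname{ad}_x=1$. Hence $\mathfrak g$ is abelian and $g$ is flat.

For nilpotent $G$ two cases of the Conjecture are known. The Chern case holds for every complex nilmanifold. The Levi-Civita case holds when, in addition, $J$ is \emph{nilpotent} in the sense of Cordero--Fern\'andez--Gray--Ugarte: the ascending series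
\[
\mathfrak a_0(J)=0,\qquad
\mathfrak a_l(J)=\{x\in\mathfrak g:\ [x,\mathfrak g]\subseteq\mathfrak a_{l-1}(J),\ [Jx,\mathfrak g]\subseteq\mathfrak a_{l-1}(J)\}
\]
reaches $\mathfrak g$. This is a $J$-invariant version of the ascending central series, and it can stop at $0$ although $\mathfrak g$ is nilpotent (Example~\ref{ex:nonnil}). The problem, posed by Li and Zheng \cite{LZ}, is whether the Levi-Civita case holds for all complex nilmanifolds, without the assumption that $J$ is nilpotent. We show that it does.

The covering $G\to M$ is a local isometry that preserves $J$, and $G$ acts transitively on itself by holomorphic isometries, so everything is computed on the Lie algebra. A \emph{Hermitian Lie algebra} is a real Lie algebra $\mathfrak g$ of dimension $2n>0$ with an integrable complex structure $J$ and a $J$-invariant inner product $\langle\,,\rangle$. From now on $H$ is the Levi-Civita holomorphic sectional curvature of the corresponding left-invariant metric $g$, a function on $\mathfrak g^{1,0}\setminus\{0\}$.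

\begin{theorem}\label{thm:nil}
Let $\mathfrak g$ be a nilpotent Hermitian Lie algebra. If $H$ is a constant $c$, then $c=0$ and $\mathfrak g$ is abelian. In particular $g$ is Levi-Civita flat.
\end{theorem}

That $\mathfrak g$ is abelian is what flatness means here. By Milnor's theorem, a left-invariant metric is Levi-Civita flat if and only if $\mathfrak g$ is an orthogonal direct sum $\mathfrak b\oplus\mathfrak u$ of an abelian subalgebra $\mathfrak b$ and an abelian ideal $\mathfrak u$ such that $\operatorname{ad}_b$ is skew-adjoint for every $b\in\mathfrak b$. If $\mathfrak g$ is nilpotent, each such $\operatorname{ad}_b$ is skew-adjoint and nilpotent, hence zero.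

The condition $H\equiv c$ is a large system of quadratic equations in the structure constants. We use only two consequences of it: $c$ is the value of $H$ at a central direction, which is nonnegative, and $c$ is the mean $\operatorname{av}(H)$ of $H$ over the unit sphere of $\mathfrak g^{1,0}$. The mean has a closed form. Let $\{x_a\}_{a=1}^{2n}$ be an orthonormal basis of $\mathfrak g$ of the form $\{x_j,Jx_j\}_{j=1}^n$, let $B(x,y)=\operatorname{tr}(\operatorname{ad}_x\operatorname{ad}_y)$ be the Killing form, and put
\[
N=\sum_{a,b}|[x_a,x_b]|^2,\qquad \operatorname{tr}B=\sum_aB(x_a,x_a),\qquad T=\sum_{j=1}^n[x_j,Jx_j].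
\]
Thus $N$ is the squared norm of the bracket, and $N=0$ if and only if $\mathfrak g$ is abelian. The numbers $N$ and $\operatorname{tr}B$ can be computed in any orthonormal basis, and so can the vector $T=\frac12\sum_a[x_a,Jx_a]$.

\begin{theorem}[mean value formula]\label{thm:mean}
Let $\mathfrak g$ be a unimodular Hermitian Lie algebra of dimension $2n$. Then
\[
\operatorname{av}(H)=-\frac{1}{4n(n+1)}\Big(N+2\operatorname{tr}B+3|T|^2\Big).
\]
\end{theorem}

The Killing form is the only term without a sign, and it can be controlled for nilpotent and for solvable algebras.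

\begin{theorem}\label{thm:nilbound}
Let $\mathfrak g$ be a nilpotent Hermitian Lie algebra of dimension $2n$. Then
\[
\operatorname{av}(H)\le-\frac{N}{4n(n+1)},
\]
with equality if and only if $T=0$. If $\mathfrak g$ is non-abelian, then $\min H<0\le\max H$. In particular, if $H\ge0$ everywhere, or just $\operatorname{av}(H)\ge0$, then $\mathfrak g$ is abelian. For every $n\ge3$ the constant $\frac1{4n(n+1)}$ and the bound $\max H\ge0$ are sharp: there is a non-abelian $\mathfrak g$ with $\operatorname{av}(H)=-\frac{N}{4n(n+1)}$ and $\max H=0$.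
\end{theorem}

\begin{theorem}\label{thm:solv}
Let $\mathfrak g$ be a solvable unimodular Hermitian Lie algebra; for instance, let $\mathfrak g$ come from a Lie-Hermitian manifold $G/\Gamma$ with $G$ solvable. Then $\operatorname{av}(H)\le0$, with equality if and only if $g$ is Levi-Civita flat. Hence if $H\equiv c$ with $c\ge0$, then $c=0$ and $g$ is flat. The hypothesis $c\ge0$ is automatic if $\mathfrak g$ has nonzero center.
\end{theorem}

We do not exclude $c<0$ for solvable, non-nilpotent $G$ with trivial center. The proofs do not use the two known cases quoted above, and cocompactness of $\Gamma$ enters only through unimodularity, which is automatic for nilpotent $\mathfrak g$.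

\section{Curvature of a left-invariant Hermitian metric}\label{sec:prelim}

\subsection{The complex structure}
We write $\mathrm i$ for the imaginary unit. Let $\mathfrak g^{\mathbb C}=\mathfrak g^{1,0}\oplus\mathfrak g^{0,1}$ be the decomposition into the eigenspaces of $J$ for $\mathrm i$ and $-\mathrm i$; thus $\mathfrak g^{1,0}=\{u-\mathrm iJu:u\in\mathfrak g\}$. Integrability of $J$ means that $\mathfrak g^{1,0}$ is a subalgebra of $\mathfrak g^{\mathbb C}$. Expanding $[u-\mathrm iJu,v-\mathrm iJv]$ shows that this is the same as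
\begin{equation}\label{eq:int}
[Ju,Jv]-[u,v]=J\big([Ju,v]+[u,Jv]\big)\qquad(u,v\in\mathfrak g).
\end{equation}
We extend $\langle\,,\rangle$ complex-\emph{bilinearly}; note that $\langle W,W\rangle$ is then not a norm, and that the Hermitian norm is $|W|^2=\langle W,\bar W\rangle$. The vectors $e_j=(x_j-\mathrm iJx_j)/\sqrt2$ form a basis of $\mathfrak g^{1,0}$ with
\[
\langle e_j,\bar e_k\rangle=\delta_{jk},\qquad\langle e_j,e_k\rangle=\langle\bar e_j,\bar e_k\rangle=0 .
\]

\subsection{Holomorphic sectional curvature as sectional curvature}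
Our conventions are $R(x,y)=[\nabla_x,\nabla_y]-\nabla_{[x,y]}$ and $R(x,y,z,w)=\langle R(x,y)z,w\rangle$. For $X,Y\in\mathfrak g^{\mathbb C}$ put $K(X,Y)=\langle R(X,Y)Y,X\rangle$; for real orthonormal vectors this is the sectional curvature. Since $R(x,y,z,w)$ is skew in each pair, $K(X,Y)$ is a quadratic function of $X\wedge Y$, and $R(X,\bar X,X,\bar X)=-K(X,\bar X)$. For $X\in\mathfrak g^{1,0}$ and $u=X+\bar X$ we have $Ju=\mathrm i(X-\bar X)$ and $u\wedge Ju=-2\mathrm i\,X\wedge\bar X$, so $K(u,Ju)=-4K(X,\bar X)$. Since $|u|^2=2|X|^2$,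
\begin{equation}\label{eq:Hreal}
H(X)=-\frac{K(X,\bar X)}{|X|^4}=\frac{K(u,Ju)}{|u|^4},\qquad u=X+\bar X .
\end{equation}
The opposite sign convention for $R$, or another normalization of $|X|$, multiplies $H$ by a nonzero constant, which does not affect Theorem~\ref{thm:nil}. If $X=\sum X_je_j$ with $X_j=\alpha_j+\mathrm i\beta_j$, then $u=\sqrt2\sum(\alpha_jx_j+\beta_jJx_j)$. Hence $\operatorname{av}(H)$ is also the mean of $K(u,Ju)$ over the unit sphere of $\mathfrak g$, and we write $H(u)$ for $K(u,Ju)/|u|^4$.

\subsection{The curvature in terms of the bracket}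
Inner products of left-invariant fields are constant, so Koszul's formula reads $\nabla_XY=\frac12[X,Y]+U(X,Y)$, where $U$ is the symmetric bilinear map given by
\begin{equation}\label{eq:U}
\langle U(X,Y),Z\rangle=\tfrac12\big(\langle[Z,X],Y\rangle+\langle[Z,Y],X\rangle\big),
\end{equation}
and each $\nabla_X$ is skew for $\langle\,,\rangle$. The map $U$ measures the failure of the operators $\operatorname{ad}_Z$ to be skew.

\begin{lemma}\label{lem:K}
For all $X,Y\in\mathfrak g^{\mathbb C}$,
\begin{equation}\label{eq:K}
\begin{split}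
K(X,Y)={}&-\tfrac34\langle[X,Y],[X,Y]\rangle-\tfrac12\langle[X,[X,Y]],Y\rangle-\tfrac12\langle[Y,[Y,X]],X\rangle\\
&+\langle U(X,Y),U(X,Y)\rangle-\langle U(X,X),U(Y,Y)\rangle .
\end{split}
\end{equation}
\end{lemma}

\begin{proof}
All identities below are multilinear, so they hold for complex vectors. Put $W=[X,Y]$. By skewness of $\nabla_X$ and $\nabla_Y$,
\[
K(X,Y)=-\langle\nabla_YY,\nabla_XX\rangle+\langle\nabla_XY,\nabla_YX\rangle-\langle\nabla_WY,X\rangle .
\]
Here $\nabla_XX=U(X,X)$ and $\nabla_YY=U(Y,Y)$. Since $\nabla_XY=U(X,Y)+\frac12W$ and $\nabla_YX=U(X,Y)-\frac12W$, the second term is $\langle U(X,Y),U(X,Y)\rangle-\frac14\langle W,W\rangle$. Finally, \eqref{eq:U} gives $2\langle\nabla_WY,X\rangle=\langle[W,Y],X\rangle+\langle[X,W],Y\rangle+\langle[X,Y],W\rangle$, and $[W,Y]=[Y,[Y,X]]$.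
\end{proof}

The first half of the proof of Theorem~\ref{thm:nil} is already visible in \eqref{eq:K}.

\begin{lemma}\label{lem:central}
If $z\ne0$ is central in $\mathfrak g$, then $H(z)\ge0$.
\end{lemma}

\begin{proof}
Take $X=z$, $Y=Jz$ in \eqref{eq:K}. The first three terms vanish because $[z,Jz]=0$, and $U(z,z)=0$ because $\langle U(z,z),v\rangle=\langle[v,z],z\rangle=0$ for all $v$. So $K(z,Jz)=|U(z,Jz)|^2\ge0$.
\end{proof}

The vector $Jz$ need not be central, and the lemma does not require it.

\subsection{Fourth moments of the sphere}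
On the unit sphere $H$ is a polynomial of bidegree $(2,2)$ in $(X,\bar X)$, so its mean is determined by the following moments.

\begin{lemma}\label{lem:moments}
For the normalized unitarily invariant measure on the unit sphere of $\mathbb C^n$,
\[
\operatorname{av}(X_iX_k\bar X_j\bar X_l)=\frac{\delta_{ij}\delta_{kl}+\delta_{il}\delta_{kj}}{n(n+1)} .
\]
\end{lemma}

\begin{proof}
Invariance under diagonal unitary matrices shows that the mean vanishes unless $(j,l)=(i,k)$ or $(j,l)=(k,i)$. For $n=1$ the remaining claim is $\operatorname{av}|X_1|^4=1$. For $n\ge2$, invariance under permutations leaves two numbers, $\alpha=\operatorname{av}|X_1|^4$ and $\beta=\operatorname{av}|X_1|^2|X_2|^2$. A unitary map takes the coordinate $X_1$ to $(X_1+X_2)/\sqrt2$, so $\alpha=\frac14\operatorname{av}|X_1^2+2X_1X_2+X_2^2|^2=\frac14(2\alpha+4\beta)$, that is, $\alpha=2\beta$. Also $1=\operatorname{av}|X|^4=n\alpha+n(n-1)\beta=n(n+1)\beta$.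
\end{proof}

In words: to average a form of bidegree $(2,2)$, contract the two unbarred indices with the two barred ones in both possible ways, add, and divide by $n(n+1)$.

\section{The smallest non-abelian case}\label{sec:example}

\begin{example}\label{ex:KT}
Let $\mathfrak g$ have the orthonormal basis $x,y,z,w$ with the single nonzero bracket $[x,y]=z$, and let $Jx=y$, $Jz=w$. This is the three-dimensional Heisenberg algebra plus a line. The structure $J$ is integrable, since $e_2=(z-\mathrm iw)/\sqrt2$ is central and so $[e_1,e_2]=0$. All brackets lie in $\mathbb Rz$, so by \eqref{eq:U} the only nonzero values of $U$ on basis vectors are $U(x,z)=-\frac12y$ and $U(y,z)=\frac12x$. The nonzero covariant derivatives are therefore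
\[
\nabla_xy=\tfrac12z,\quad\nabla_xz=-\tfrac12y;\qquad
\nabla_yx=-\tfrac12z,\quad\nabla_yz=\tfrac12x;\qquad
\nabla_zx=-\tfrac12y,\quad\nabla_zy=\tfrac12x .
\]
Composing these maps gives
\begin{align*}
R(x,y)&=[\nabla_x,\nabla_y]-\nabla_z: & x&\mapsto\tfrac34y, & y&\mapsto-\tfrac34x, & z&\mapsto0,\\
R(x,z)&=[\nabla_x,\nabla_z]: & x&\mapsto-\tfrac14z, & y&\mapsto0, & z&\mapsto\tfrac14x,\\
R(y,z)&=[\nabla_y,\nabla_z]: & x&\mapsto0, & y&\mapsto-\tfrac14z, & z&\mapsto\tfrac14y,
\end{align*}
and everything involving $w$ vanishes. Each $R(a,b)$ acts only in the plane of $a$ and $b$, so for $u,v\in\mathfrak g$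
\begin{equation}\label{eq:KT}
K(u,v)=-\tfrac34p_{xy}^2+\tfrac14p_{xz}^2+\tfrac14p_{yz}^2,
\end{equation}
where $p_{ab}$ are the coordinates of $u\wedge v$. For a unit vector $u=\alpha x+\beta y+\gamma z+\delta w$ and $v=Ju=-\beta x+\alpha y-\delta z+\gamma w$, put $s=\alpha^2+\beta^2\in[0,1]$. Then $p_{xy}=s$, $p_{xz}=\beta\gamma-\alpha\delta$, $p_{yz}=-(\alpha\gamma+\beta\delta)$, and $p_{xz}^2+p_{yz}^2=s(1-s)$. Hence
\[
H(u)=-\tfrac34s^2+\tfrac14s(1-s).
\]
At the central directions $s=0$ and $H=0$, in accordance with Lemma~\ref{lem:central}. In the coordinates of Lemma~\ref{lem:moments}, $s=|X_1|^2$ and $1-s=|X_2|^2$, so $\operatorname{av}(s^2)=\frac13$, $\operatorname{av}(s(1-s))=\frac16$, and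
\[
\operatorname{av}(H)=-\tfrac14+\tfrac1{24}=-\tfrac5{24}.
\]
This agrees with Theorem~\ref{thm:mean}: here $N=2$, $B=0$ and $T=z$. The function $H=\frac14s-s^2$ takes both signs, with $\min H=-\frac34$ at $s=1$ and $\max H=\frac1{64}$ at $s=\frac18$.
\end{example}

The example contains the whole argument: a function with negative mean that is nonnegative somewhere is not constant. It also shows that $H$ has no sign pointwise, so that the negativity has to come from an averaged identity. In general the terms of \eqref{eq:K} compete, and the difficulty is to show that the negative ones win on average.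

\section{The mean value formula}\label{sec:mean}

We prove Theorem~\ref{thm:mean}. Throughout this section $\mathfrak g$ is unimodular, and all sums run from $1$ to $n$. Integrability of $J$ is simplest to use in the basis $e_j,\bar e_j$, where it says that some structure constants vanish; so we compute $K(X,\bar X)$ and not $K(u,Ju)$.

\subsection{Structure constants}
Since $\mathfrak g^{1,0}$ is a subalgebra, and since $\overline{[e_i,\bar e_j]}=-[e_j,\bar e_i]$, there are constants $C^k_{ij}=-C^k_{ji}$ and $A^k_{ij}$ with
\begin{equation}\label{eq:str}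
[e_i,e_j]=\sum_kC^k_{ij}e_k,\qquad[e_i,\bar e_j]=\sum_k\big(A^k_{ij}e_k-\overline{A^k_{ji}}\,\bar e_k\big).
\end{equation}
The second lower index of $A$ is the barred one. The contractions that will appear are
\begin{gather*}
|C|^2=\sum|C^k_{ij}|^2,\qquad|A|^2=\sum|A^k_{ij}|^2,\qquad t_k=\sum_iA^k_{ii},\qquad b_j=\sum_iA^i_{ij},\\
\tau=\sum C^k_{ij}A^j_{ki},\qquad\chi=\sum A^k_{ij}\overline{A^j_{ik}},
\end{gather*}
and $|t|^2=\sum|t_k|^2$. Exchanging $j$ and $k$ shows that $\chi$ is real. Define linear maps into $\mathfrak g^{1,0}$ by
\[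
C_ie_j=\sum_kC^k_{ij}e_k,\qquad D_ie_k=\sum_jA^j_{ki}e_j,\qquad E_i\bar e_j=\sum_kA^k_{ij}e_k,
\]
and let $\bar C_i,\bar D_i,\bar E_i$ be the conjugate maps into $\mathfrak g^{0,1}$; for instance $\bar E_ie_j=\sum_k\overline{A^k_{ij}}\bar e_k$. With respect to $\mathfrak g^{\mathbb C}=\mathfrak g^{1,0}\oplus\mathfrak g^{0,1}$, the relations \eqref{eq:str} read
\begin{equation}\label{eq:blocks}
\operatorname{ad}_{e_i}=\begin{pmatrix}C_i&E_i\\0&-\bar D_i\end{pmatrix},\qquad
\operatorname{ad}_{\bar e_i}=\begin{pmatrix}-D_i&0\\\bar E_i&\bar C_i\end{pmatrix}.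
\end{equation}
The two zero blocks express integrability. Since $\operatorname{tr}D_i=b_i$, unimodularity says
\begin{equation}\label{eq:uni}
\operatorname{tr}C_i=\overline{b_i}\qquad(i=1,\dots,n).
\end{equation}

\subsection{The curvature in a direction of type $(1,0)$}

\begin{lemma}\label{lem:KX}
Let $X=\sum X_ie_i$, and put $P=\sum A^k_{ij}X_i\bar X_je_k$ and $Q^k_{il}=C^l_{ki}-\overline{A^i_{lk}}$. Then
\begin{equation}\label{eq:KX}
\begin{split}
K(X,\bar X)={}&\tfrac32|P|^2-\operatorname{Re}\langle[X,P],\bar X\rangle+\operatorname{Re}\langle[X,\bar P],\bar X\rangle\\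
&+\tfrac12\sum_k\Big|\sum_{i,l}Q^k_{il}X_i\bar X_l\Big|^2-\sum_k\Big|\sum_{i,m}A^m_{ki}\bar X_i\bar X_m\Big|^2 .
\end{split}
\end{equation}
\end{lemma}

\begin{proof}
We evaluate the five terms of \eqref{eq:K} at $Y=\bar X$. By \eqref{eq:str}, $[X,\bar X]=P-\bar P$. Since $\langle P,P\rangle=\langle\bar P,\bar P\rangle=0$, we get $\langle P-\bar P,P-\bar P\rangle=-2|P|^2$, and the first term is $\frac32|P|^2$.

The expression $\langle[\bar X,[\bar X,X]],X\rangle$ is the complex conjugate of $\langle[X,[X,\bar X]],\bar X\rangle=\langle[X,P],\bar X\rangle-\langle[X,\bar P],\bar X\rangle$. So the second and third terms of \eqref{eq:K} add up to minus the real part of the latter.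

For the fourth term, \eqref{eq:str} gives $\langle[e_k,X],\bar X\rangle=\sum C^l_{ki}X_i\bar X_l$ and $\langle[e_k,\bar X],X\rangle=-\sum\overline{A^i_{lk}}X_i\bar X_l$; in the second pairing only the $(0,1)$-part of the bracket contributes. Hence $\langle U(X,\bar X),e_k\rangle=\frac12\sum Q^k_{il}X_i\bar X_l$. The vector $U(X,\bar X)$ is real because $U$ is real and symmetric, and a real vector $v=\sum(v_ke_k+\overline{v_k}\bar e_k)$ has $\langle v,v\rangle=2\sum|v_k|^2=2\sum|\langle v,e_k\rangle|^2$. This gives the fourth term of \eqref{eq:KX}.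

For the fifth term, $\langle U(X,X),e_k\rangle=\langle[e_k,X],X\rangle=0$ by integrability, so $U(X,X)=\sum w_ke_k$ with
\[
w_k=\langle U(X,X),\bar e_k\rangle=\langle[\bar e_k,X],X\rangle=\langle\bar E_kX,X\rangle=\sum_{i,m}\overline{A^m_{ki}}X_iX_m .
\]
Then $U(\bar X,\bar X)=\sum\overline{w_k}\bar e_k$ and $\langle U(X,X),U(\bar X,\bar X)\rangle=\sum|w_k|^2$.
\end{proof}

\subsection{Averaging}
Put $S=n(n+1)\operatorname{av}K(X,\bar X)$, so that $\operatorname{av}(H)=-S/(n(n+1))$ by \eqref{eq:Hreal}. We write $f\mapsto a$ for $n(n+1)\operatorname{av}(f)=a$ and apply Lemma~\ref{lem:moments} to each term of \eqref{eq:KX}.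

\emph{First term.} We have $|P|^2=\sum A^k_{ij}\overline{A^k_{pq}}X_iX_q\bar X_j\bar X_p$. The contraction $i=p$, $q=j$ gives $|A|^2$, and $i=j$, $q=p$ gives $|t|^2$. So $|P|^2\mapsto|A|^2+|t|^2$.

\emph{Second term.} We have $\langle[X,P],\bar X\rangle=\sum C^k_{ij}A^j_{pq}X_iX_p\bar X_q\bar X_k$. The contraction $i=q$, $p=k$ gives $\tau$, and $i=k$, $p=q$ gives $\sum C^i_{ij}t_j=-\sum_j(\operatorname{tr}C_j)t_j$. By \eqref{eq:uni}, $\langle[X,P],\bar X\rangle\mapsto\tau-\sum_j\overline{b_j}t_j$.

\emph{Third term.} We have $\langle[X,\bar P],\bar X\rangle=\sum A^k_{ij}\overline{A^j_{pq}}X_iX_q\bar X_p\bar X_k$. The contraction $i=p$, $q=k$ gives $\chi$, and $i=k$, $q=p$ gives $\sum_jb_j\overline{t_j}$.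

\emph{Fourth term.} As for the first term, $\big|\sum Q^k_{il}X_i\bar X_l\big|^2\mapsto\sum_{i,l}|Q^k_{il}|^2+\big|\sum_iQ^k_{ii}\big|^2$. The trace is $\sum_iQ^k_{ii}=\operatorname{tr}C_k-\overline{b_k}=0$ by \eqref{eq:uni}. Moreover $\sum|Q^k_{il}|^2=|C|^2+|A|^2-2\operatorname{Re}\sum C^l_{ki}A^i_{lk}$, and the last sum is $\tau$ with the indices $(k,i,j)$ renamed $(l,k,i)$. So the sum over $k$ maps to $|C|^2+|A|^2-2\operatorname{Re}\tau$.

\emph{Fifth term.} We have $\sum_k\big|\sum A^m_{ki}\bar X_i\bar X_m\big|^2=\sum A^m_{ki}\overline{A^p_{kq}}X_qX_p\bar X_i\bar X_m$. The contraction $q=i$, $p=m$ gives $|A|^2$, and $q=m$, $p=i$ gives $\chi$.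

With the coefficients of \eqref{eq:KX}, the multiples of $|A|^2$ add up to $\frac32+\frac12-1=1$, the two occurrences of $\chi$ cancel, and
\begin{equation}\label{eq:S1}
S=|A|^2+\tfrac12|C|^2+\tfrac32|t|^2-2\operatorname{Re}\tau+2\operatorname{Re}\sum_jb_j\overline{t_j}.
\end{equation}

\subsection{The indefinite terms}
The first three terms of \eqref{eq:S1} are squares; the last two have no sign. This is the point at which nilpotency of $J$ would help.

\begin{remark}\label{rem:nilJ}
Suppose that $J$ is nilpotent. The subspaces $\mathfrak a_l=\mathfrak a_l(J)$ are $J$-invariant and increasing, so we can choose the basis so that each $\mathfrak a_l$ is spanned by some of the pairs $x_j,Jx_j$. Let $\ell(j)$ be the least $l$ with $x_j\in\mathfrak a_l$. From $[\mathfrak a_l,\mathfrak g]\subseteq\mathfrak a_{l-1}$ it follows that $C^k_{ij}$ and $A^k_{ij}$ vanish unless $\ell(k)<\ell(i)$ and $\ell(k)<\ell(j)$. A nonzero summand $C^k_{ij}A^j_{ki}$ of $\tau$ would need $\ell(k)<\ell(j)<\ell(k)$, and a nonzero summand $A^i_{ij}$ of $b_j$ would need $\ell(i)<\ell(i)$. So the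 indefinite terms vanish summand by summand.
\end{remark}

\begin{example}\label{ex:nonnil}
Let $\mathfrak g$ have the orthonormal basis $x_1,y_1,x_2,y_2,x_3,y_3$ with $Jx_j=y_j$ and nonzero brackets
\[
[x_1,x_2]=[y_1,y_2]=x_3,\qquad[y_3,x_1]=x_2,\qquad[y_3,y_1]=y_2 .
\]
The first five vectors span a two-step nilpotent algebra $\mathfrak h$, and the map $\Delta=\operatorname{ad}_{y_3}$ is a derivation of $\mathfrak h$: it kills $x_3$, and for basis vectors $u,v$ of $\mathfrak h$ the bracket $[\Delta u,v]$ is nonzero only if $u=v$. So the Jacobi identity holds. The lower central series is $\mathfrak g\supset\operatorname{span}(x_2,y_2,x_3)\supset\mathbb Rx_3\supset0$. The structure $J$ is integrable, since $[e_1,e_2]=[e_2,e_3]=0$ and $[e_1,e_3]=\frac{\mathrm i}{\sqrt2}[y_3,e_1]=\frac{\mathrm i}{\sqrt2}e_2$. If $ay_3+h$ with $h\in\mathfrak h$ is central, then its bracket with $x_1$ has $x_2$-component $a$, so $a=0$ and $h$ lies in the center $\mathbb Rx_3$ of $\mathfrak h$. The center of $\mathfrak g$ is thus $\mathbb Rx_3$, while $Jx_3=y_3$ is not central. Hence $\mathfrak a_1(J)=0$,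 all $\mathfrak a_l(J)$ vanish, and $J$ is not nilpotent. Here $[e_2,\bar e_1]=-x_3=-(e_3+\bar e_3)/\sqrt2$ and $[e_2,\bar e_3]=0$, so
\[
\tau=C^2_{13}A^3_{21}+C^2_{31}A^1_{23}=\tfrac{\mathrm i}{\sqrt2}\cdot\tfrac{-1}{\sqrt2}+0=-\tfrac{\mathrm i}2 .
\]
By \eqref{eq:traces} below, $\tau$ has the form $\sum_i\phi(e_i,\bar e_i)$ with $\phi$ bilinear, so it does not depend on the unitary basis. No choice of basis makes all summands of $\tau$ vanish.
\end{example}

Without an adapted basis we need an invariant meaning for the indefinite terms. So far the Jacobi identity has not been used, and it supplies one. The starting point is that $\tau$ and $\chi$ are traces of products of the blocks in \eqref{eq:blocks}: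
\begin{equation}\label{eq:traces}
\sum_i\operatorname{tr}(C_iD_i)=\tau,\qquad\sum_i\operatorname{tr}(E_i\bar E_i)=\chi .
\end{equation}
Indeed, the $e_k$-component of $C_iD_ie_k$ is $\sum_jC^k_{ij}A^j_{ki}$, and the $e_k$-component of $E_i\bar E_ie_k$ is $\sum_jA^k_{ij}\overline{A^j_{ik}}$. Such traces occur in the Killing form, so put $\kappa=\sum_iB(e_i,\bar e_i)$.

\begin{lemma}\label{lem:jacobi}
We have $\kappa=-2\operatorname{Re}\tau+\chi$ and $\chi=2\operatorname{Re}\sum_kb_k\overline{t_k}$.
\end{lemma}

\begin{proof}
By \eqref{eq:blocks}, the diagonal blocks of $\operatorname{ad}_{e_i}\operatorname{ad}_{\bar e_i}$ are $-C_iD_i+E_i\bar E_i$ and $-\bar D_i\bar C_i$. Since $\operatorname{tr}(\bar D_i\bar C_i)=\overline{\operatorname{tr}(C_iD_i)}$, the first identity follows from \eqref{eq:traces}.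

For the second, the Jacobi identity gives $[\operatorname{ad}_{e_i},\operatorname{ad}_{\bar e_i}]=\operatorname{ad}_{[e_i,\bar e_i]}$. The full trace of both sides is zero and carries no information, so we take the trace of the upper left block only. The upper left block of $\operatorname{ad}_{\bar e_i}\operatorname{ad}_{e_i}$ is $-D_iC_i$, with no further term because of the zero blocks in \eqref{eq:blocks}. So the upper left block on the left side is $[D_i,C_i]+E_i\bar E_i$, and its trace is $\operatorname{tr}(E_i\bar E_i)$. Since $[e_i,\bar e_i]=\sum_k(A^k_{ii}e_k-\overline{A^k_{ii}}\bar e_k)$, the upper left block on the right side is $\sum_k(A^k_{ii}C_k+\overline{A^k_{ii}}D_k)$. Taking traces, summing over $i$ and using \eqref{eq:uni}, we obtain $\chi=\sum_k(t_k\overline{b_k}+\overline{t_k}b_k)$.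
\end{proof}

By Lemma~\ref{lem:jacobi}, the indefinite part $-2\operatorname{Re}\tau+2\operatorname{Re}\sum b_j\overline{t_j}$ of \eqref{eq:S1} is exactly $\kappa$:
\begin{equation}\label{eq:S2}
S=|A|^2+\tfrac12|C|^2+\tfrac32|t|^2+\kappa .
\end{equation}

\subsection{Return to the real basis}

\begin{proof}[End of the proof of Theorem~\ref{thm:mean}]
The vectors $e_i,\bar e_i$ form a unitary basis of $\mathfrak g^{\mathbb C}$ for the Hermitian norm, and $N$, as the squared norm of the bracket tensor, can be computed in it. The pairs $(e_i,e_j)$ and $(\bar e_i,\bar e_j)$ contribute $|C|^2$ each, and the pairs $(e_i,\bar e_j)$ and $(\bar e_j,e_i)$ contribute $2|A|^2$ each, by \eqref{eq:str}. So $N=2|C|^2+4|A|^2$. Since $B$ is symmetric, $B(e_j,\bar e_j)=\frac12\big(B(x_j,x_j)+B(Jx_j,Jx_j)\big)$, so $\operatorname{tr}B=2\kappa$. Since the bracket is skew, $[e_j,\bar e_j]=\mathrm i[x_j,Jx_j]$, so $\mathrm iT=\sum_k(t_ke_k-\overline{t_k}\bar e_k)$ and $|T|^2=2|t|^2$. Multiplying \eqref{eq:S2} by $4$ gives $4S=N+2\operatorname{tr}B+3|T|^2$.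
\end{proof}

\section{Nilpotent Lie algebras}\label{sec:nil}

If $\mathfrak g$ is nilpotent, then every $\operatorname{ad}_x$ is a nilpotent operator, so $\operatorname{tr}\operatorname{ad}_x=0$ and $B(x,x)=\operatorname{tr}\operatorname{ad}_x^2=0$. Thus $\mathfrak g$ is unimodular with $\operatorname{tr}B=0$. The center is nonzero, since it contains the last nonzero term of the lower central series.

\begin{proof}[Proof of Theorem~\ref{thm:nilbound}]
Theorem~\ref{thm:mean} reads
\[
\operatorname{av}(H)=-\frac{N+3|T|^2}{4n(n+1)},
\]
which gives the inequality and its equality case. If $\mathfrak g$ is non-abelian, then $N>0$, so $\min H\le\operatorname{av}(H)<0$; and $\max H\ge0$ by Lemma~\ref{lem:central}. Read contrapositively, $\operatorname{av}(H)\ge0$ forces $N=0$.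

For sharpness, let $\mathfrak g$ be a non-abelian nilpotent Lie algebra over $\mathbb C$ of complex dimension $n$, regarded as a real Lie algebra, let $J$ be its complex scalar multiplication, and take any $J$-invariant inner product. Such algebras exist for every $n\ge3$: take the complex Heisenberg algebra, which is the Lie algebra of the Iwasawa manifold, plus an abelian summand $\mathbb C^{n-3}$. From $[Ju,v]=J[u,v]=[u,Jv]$ we get \eqref{eq:int} and
\[
[u-\mathrm iJu,\,v+\mathrm iJv]=[u,v]+[Ju,Jv]+\mathrm i\big([u,Jv]-[Ju,v]\big)=0 .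
\]
So $A=0$, hence $T=0$, and equality holds in the bound for the mean. Moreover $P=0$ in Lemma~\ref{lem:KX}, so $K(X,\bar X)=\frac12\sum_k\big|\sum C^l_{ki}X_i\bar X_l\big|^2\ge0$ and $H\le0$. Together with $\max H\ge0$ this gives $\max H=0$.
\end{proof}

For the algebra with $[e_1,e_2]=e_3$ and $A=0$ the last formula is $H(X)=-\frac12(|X_1|^2+|X_2|^2)|X_3|^2$ on the unit sphere: $H$ is nonpositive and attains the value $0$, although $g$ is not flat.

\begin{proof}[Proof of Theorem~\ref{thm:nil}]
If $\mathfrak g$ were non-abelian, Theorem~\ref{thm:nilbound} would give $c=\min H<0\le\max H=c$. So $\mathfrak g$ is abelian. Then $U=0$ by \eqref{eq:U}, so $\nabla=0$ on left-invariant fields, $R=0$, and $c=0$.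
\end{proof}

The restriction $n\ge3$ in the sharpness statement cannot be removed, because in lower dimensions there is nothing besides Example~\ref{ex:KT}.

\begin{proposition}\label{prop:low}
Let $\mathfrak g$ be a non-abelian nilpotent Hermitian Lie algebra with $n\le2$. Then $n=2$ and $\mathfrak g$ is the algebra of Example~\ref{ex:KT} with the bracket multiplied by some $\lambda>0$. In particular $\operatorname{av}(H)=-\frac{5}{48}N<-\frac1{24}N$ and $\max H=\frac{1}{128}N>0$.
\end{proposition}

\begin{proof}
Let $\mathfrak g'=[\mathfrak g,\mathfrak g]\ne0$. By nilpotency $[\mathfrak g,\mathfrak g']\ne\mathfrak g'$. If $\mathfrak g=\mathbb Rv+\mathfrak g'$ for some $v$, then $\mathfrak g'=[\mathfrak g,\mathfrak g']$, which is excluded; so $\mathfrak g'$ has codimension at least $2$. Hence $n=2$ and $\dim\mathfrak g'\le2$. Let $z$ be a unit vector in the last nonzero term of the lower central series; it is central and lies in $\mathfrak g'$. By \eqref{eq:int} with $u=z$, the operator $\operatorname{ad}_{Jz}$ commutes with $J$, so its image is a $J$-invariant subspace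 of $\mathfrak g'$. If the image were nonzero, it would be all of $\mathfrak g'$; then $Jz\in\mathfrak g'$ and $\mathfrak g'=[Jz,\mathfrak g]\subseteq[\mathfrak g',\mathfrak g]$, which is excluded. So $w=Jz$ is central. Let $x$, $y=Jx$ be an orthonormal basis of the orthogonal complement of $z,w$. The only nonzero bracket is $[x,y]$, which spans $\mathfrak g'\ni z$; after replacing $z$ by $-z$ if necessary, $[x,y]=\lambda z$ with $\lambda>0$. The curvature is quadratic in the bracket, so $\operatorname{av}(H)=-\frac5{24}\lambda^2$ and $\max H=\frac1{64}\lambda^2$, while $N=2\lambda^2$.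
\end{proof}

\section{Solvable Lie algebras}\label{sec:solv}

For solvable $\mathfrak g$ the Killing form need not vanish, and $B(x,x)$ is negative when $\operatorname{ad}_x$ is a nonzero skew operator. The trivial estimate $|\operatorname{tr}B|\le N$ is too weak by a factor of $2$ to give $N+2\operatorname{tr}B\ge0$. The factor is regained as follows. Only the directions transverse to a suitable nilpotent ideal $\mathfrak n$ contribute to $\operatorname{tr}B$, and each bracket of such a direction with a direction in $\mathfrak n$ is counted twice in $N$. We take $\mathfrak n=[\mathfrak g,\mathfrak g]$ and use the standard consequence of Lie's theorem that the derived algebra of a solvable real Lie algebra is nilpotent.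

\begin{proof}[Proof of Theorem~\ref{thm:solv}]
Let $\mathfrak n=[\mathfrak g,\mathfrak g]$ and $\mathfrak b=\mathfrak n^\perp$. For $y\in\mathfrak n$, the operator $\operatorname{ad}_y$ maps $\mathfrak g$ into $\mathfrak n$ and is nilpotent on $\mathfrak n$, so it is nilpotent and $B(y,y)=0$. For $x\in\mathfrak b$ let $L_x=\operatorname{ad}_x|_{\mathfrak n}$. Since $\operatorname{ad}_x^2$ has image in $\mathfrak n$, its trace equals the trace of its restriction to $\mathfrak n$, so $B(x,x)=\operatorname{tr}L_x^2$. We compute $N$ and $\operatorname{tr}B$ in an orthonormal basis made of orthonormal bases of $\mathfrak b$ and $\mathfrak n$; it need not be adapted to $J$. Let $x,x'$ run over the basis of $\mathfrak b$ and $y,y'$ over that of $\mathfrak n$, and write $|L|^2=\operatorname{tr}(LL^*)$. Then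
\[
N+2\operatorname{tr}B=\sum_{x,x'}|[x,x']|^2+\sum_{y,y'}|[y,y']|^2+\sum_x\big(2|L_x|^2+2\operatorname{tr}L_x^2\big),
\]
and $2|L_x|^2+2\operatorname{tr}L_x^2=\operatorname{tr}\big((L_x+L_x^*)^2\big)=|L_x+L_x^*|^2$. So $N+2\operatorname{tr}B\ge0$, and $\operatorname{av}(H)\le0$ by Theorem~\ref{thm:mean}.

Suppose that $\operatorname{av}(H)=0$. Then all three sums vanish: $\mathfrak b$ is an abelian subalgebra, $\mathfrak n$ is an abelian ideal, and $\operatorname{ad}_x$ is skew-adjoint for $x\in\mathfrak b$, being zero on $\mathfrak b$ and skew on $\mathfrak n$. By Milnor's theorem $g$ is flat. The direction needed here is short. Define $\nabla'_{x+y}=\operatorname{ad}_x$ for $x\in\mathfrak b$, $y\in\mathfrak n$. These operators are skew, and $\nabla'_{x+y}(x'+y')-\nabla'_{x'+y'}(x+y)=[x,y']-[x',y]=[x+y,x'+y']$, so $\nabla'$ is the Levi-Civita connection. Its curvature is $[\operatorname{ad}_x,\operatorname{ad}_{x'}]-\nabla'_{[x+y,x'+y']}=\operatorname{ad}_{[x,x']}-0=0$, since all brackets lie in $\mathfrak n$. Conversely, if $g$ is flat then $H\equiv0$.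

If $H\equiv c\ge0$, then $c=\operatorname{av}(H)\le0$, so $c=0$ and $g$ is flat. If the center is nonzero, Lemma~\ref{lem:central} gives $c\ge0$.
\end{proof}

\section{The role of the hypotheses}\label{sec:hyp}

Unimodularity entered the proof of Theorem~\ref{thm:mean} through \eqref{eq:uni}, in the second and fourth averages and in the identity for $\chi$. Integrability entered through the zero blocks in \eqref{eq:blocks}. Nilpotency and solvability served to control $\operatorname{tr}B$, and nilpotency also provided a central vector. Each of the following examples drops one hypothesis.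

\begin{example}[not unimodular]\label{ex:aff}
Let $n=1$, let $x$, $y=Jx$ be orthonormal, and let $[x,y]=y$. This algebra is solvable with trivial center, and $J$ is integrable because $\dim\mathfrak g^{1,0}=1$. By \eqref{eq:U}, $U(x,x)=0$ and $U(x,y)=-\frac12y$, so \eqref{eq:K} gives $K(x,y)=-\frac34-\frac12-0+\frac14-0=-1$. Thus $H\equiv-1$ is a nonzero constant. The right side of the mean value formula is $-\frac18(2+2+3)=-\frac78$, so the formula fails.
\end{example}

\begin{example}[not integrable]\label{ex:nonint}
On the metric Lie algebra of Example~\ref{ex:KT} let $J'x=z$, $J'y=w$. This $J'$ preserves the inner product. It violates \eqref{eq:int} for $u=z$, $v=y$: the left side is $[-x,w]-[z,y]=0$, and the right side is $J'[-x,y]=-J'z=x$. For a unit vector $u=\alpha x+\beta z+\gamma y+\delta w$ and $s=\alpha^2+\beta^2$, the coordinates of $u\wedge J'u$ are $p_{xz}=s$, $p_{xy}=\beta\gamma-\alpha\delta$ and $p_{yz}=\alpha\gamma+\beta\delta$. The squares of the last two add up to $s(1-s)$ and are exchanged by the rotation $(\gamma,\delta)\mapsto(-\delta,\gamma)$,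 so each has mean $\frac1{12}$. By \eqref{eq:KT} the mean of $K(u,J'u)$ is $-\frac34\cdot\frac1{12}+\frac14\cdot\frac13+\frac14\cdot\frac1{12}=\frac1{24}>0$, although $\mathfrak g$ is nilpotent.
\end{example}

\begin{example}[not solvable]\label{ex:su2}
Let $\mathfrak g=\mathfrak{su}(2)\oplus\mathbb R$ with orthonormal basis $x_1,\dots,x_4$, brackets $[x_1,x_2]=x_3$, $[x_2,x_3]=x_1$, $[x_3,x_1]=x_2$, central $x_4$, and $Jx_1=x_2$, $Jx_3=x_4$. With $e_1=(x_1-\mathrm ix_2)/\sqrt2$ and $e_2=(x_3-\mathrm ix_4)/\sqrt2$ we have $[e_2,e_1]=\frac1{\sqrt2}[x_3,e_1]=\frac{\mathrm i}{\sqrt2}e_1$, so $J$ is integrable. All $\operatorname{ad}_v$ are skew, so $\mathfrak g$ is unimodular, $U=0$, and \eqref{eq:K} gives $K(u,v)=\frac14|[u,v]|^2$. For a unit vector $u=\alpha x_1+\beta x_2+\gamma x_3+\delta x_4$ and $s=\alpha^2+\beta^2$, the bracket $[u,Ju]$ is the cross product of $(\alpha,\beta,\gamma)$ and $(-\beta,\alpha,-\delta)$, whose squared norm is $(s+\gamma^2)(s+\delta^2)-\gamma^2\delta^2=s$. So $H(u)=\frac14s\ge0$ and $\operatorname{av}(H)=\frac18>0$. This agrees with Theorem~\ref{thm:mean},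 since $N=6$, $\operatorname{tr}B=-N=-6$ and $|T|^2=1$. The quotient of $SU(2)\times\mathbb R$ by $\{1\}\times\mathbb Z$ is a Lie-Hermitian manifold, so the inequality $\operatorname{av}(H)\le0$ of Theorem~\ref{thm:solv} does not extend to all Lie-Hermitian manifolds. Here $H$ is not constant, so the example does not bear on the Conjecture.
\end{example}

\begin{thebibliography}{9}

\bibitem{LZ}
Yulu Li and Fangyang Zheng,
\emph{A note on almost abelian groups with constant holomorphic sectional curvature},
arXiv:2503.00415 (2025).

\end{thebibliography}
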